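\title{Optimal strategies for splitting an interval evenly}

\begin{abstract}
Start with the unit interval and split one interval in two at each step until
there are $n$ intervals. The discrepancy of such a strategy is the largest ratio
of the longest to the shortest length that occurs along the way. We prove that
the smallest possible discrepancy is $2^{1-1/\lceil n/2\rceil}$, which confirms a
conjecture, and we determine all optimal strategies: the lengths at every stage
are forced, and there are exactly $2^{\lceil n/2\rceil-1}$ optimal strategies,
which differ only in left/right order. It follows that every step of an optimal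
strategy splits the longest interval, and that the shortest interval before the
step is at least $2^{1/\lceil n/2\rceil}$ times as long as either new piece. The
weaker property that neither piece is longer than the shortest interval holds in
every strategy whose discrepancy is at most the golden ratio, and this constant
is best possible.
\end{abstract}

\section{Introduction}\label{sec:intro}

Cut the unit interval into two pieces, cut one of the pieces in two, and continue
until there are $n$ pieces. It is easy to finish with $n$ equal pieces: cut at
$1/n,2/n,\dots$ in turn. But then the first cut leaves two pieces in the ratio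
$n-1$. How even can the lengths be kept at all times?

\subsection*{The problem}

A \emph{strategy of length $n$} is a sequence
$\mathcal S=(\mathcal I_1,\dots,\mathcal I_n)$ of partitions of $[0,1]$ into
intervals such that $\mathcal I_1=\{[0,1]\}$ and, for each $t<n$, the partition
$\mathcal I_{t+1}$ is obtained from $\mathcal I_t$ by splitting one of its
intervals into two subintervals of positive length. Thus $\mathcal I_t$ consists
of $t$ intervals. We call $\mathcal I_t$ \emph{stage $t$} and the passage from
$\mathcal I_t$ to $\mathcal I_{t+1}$ \emph{step $t$}, and we identify a partition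
with its set of cut points. For a partition $\mathcal I$, let
$\operatorname{disc}(\mathcal I)$ be the ratio of the length of its longest
interval to the length of its shortest interval. The \emph{discrepancy} of a
strategy is
$\operatorname{disc}(\mathcal S)=\max_{t\le n}\operatorname{disc}(\mathcal I_t)$,
and $\operatorname{disc}(n)$ is the minimum of $\operatorname{disc}(\mathcal S)$
over all strategies of length $n$. (The minimum exists: we will exhibit a
strategy that meets a lower bound.) A strategy of length $n$ is \emph{optimal}
if $\operatorname{disc}(\mathcal S)=\operatorname{disc}(n)$. Multiplying all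
lengths by a common factor changes no ratio, and we rescale freely.

The obvious strategy always halves a longest interval. At every stage its
lengths lie in a set $\{2^{-a},2^{-a-1}\}$, so $\operatorname{disc}(n)\le 2$ for
all $n$, and $\operatorname{disc}(1)=\operatorname{disc}(2)=1$. At stage $3$,
however, it has lengths $\frac12,\frac14,\frac14$ and ratio $2$, and already here
one can do better. Let stage $2$ have lengths $s\le L$, and let $\Delta$ be the
discrepancy. Step $2$ creates a piece of length at most $L/2$ and leaves intact
an interval of length at least $s$. So $\Delta\ge L/s$ and $\Delta\ge 2s/L$, and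
multiplying gives $\Delta^2\ge2$. The lengths $1,\sqrt2$ at stage $2$ and
$1,\frac{\sqrt2}2,\frac{\sqrt2}2$ at stage $3$ attain this bound, so
$\operatorname{disc}(3)=\sqrt2$. An uneven cut early on makes room for the halves
that come later.

It is known that $\operatorname{disc}(n)\le 2^{1-1/\lceil n/2\rceil}$; this bound
is attained by an explicit strategy called lex-merge, and it is conjectured that
equality holds for all $n$. Our problem, which comes from the paper of DeLeo,
Henderschedt and Wells \cite{DHW}, concerns the shape of a single step.

\medskip
\noindent\textbf{Question.} \emph{In an optimal strategy, consider a stage with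
lengths $x_1\ge x_2\ge\dots\ge x_k$ at which the next step splits the longest
interval into pieces $x_1=x_1'+x_1''$ with $x_1'\ge x_1''$. Must
$x_k\ge x_1'$ hold?}
\medskip

The weaker inequality $x_k\ge x_1''$ takes one line (Lemma~\ref{lem:below2}). For
$k\ge2$ the inequality $x_k\ge x_1'$ says that the two new pieces are the two
shortest intervals of stage $k+1$; read backward in time, it says that the
strategy always merges its two shortest intervals. There is a reason to expect
this: an even split keeps the shorter piece as long as possible, and half of
$x_1$ is shorter than $x_k$ when the discrepancy is below $2$. There is also a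
reason for doubt: early splits have to be uneven, as for $n=3$, and the early
stages of an optimal strategy turn out to have ratios strictly below the optimum
(Proposition~\ref{prop:upper}), so they seem to leave freedom. The freedom is an
illusion. The answer is yes, because the optimal strategy is unique up to
left/right order.

\subsection*{Results}

Fix $n\ge1$, and set, for the whole paper,
\[
 m=\lceil n/2\rceil,\qquad r=2^{1/m},\qquad D=2^{1-1/m}.
\]
Then $n\in\{2m-1,2m\}$, $r>1$, $r^m=2$, and $D=2/r=r^{m-1}<2$.

\begin{theorem}\label{thm:value}
For every $n\ge1$ we have
$\operatorname{disc}(n)=D=2^{1-1/\lceil n/2\rceil}$.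
\end{theorem}

To describe the optimal strategies, define $w_0,\dots,w_{2m-2}$ by
\begin{equation}\label{eq:w}
 w_j=r^j\quad(0\le j\le m-1),\qquad
 w_{m+i}=w_{2i}+w_{2i+1}\quad(0\le i\le m-2).
\end{equation}
The recursion refers only to earlier terms, since $2i+1\le m+i-1$ for
$i\le m-2$. Define multisets $M_1,\dots,M_{2m}$, with $M_t$ of size $t$, by
\begin{align*}
 M_{m-i}&=\{w_{2i},w_{2i+1},\dots,w_{m+i-1}\} &&(0\le i\le m-1),\\
 M_{m+j}&=\{r^{-j},r^{-j},\dots,r^{-1},r^{-1},\,r^0,r^1,\dots,r^{m-1-j}\}
   &&(1\le j\le m).
\end{align*}
In $M_{m+j}$ each negative power occurs twice and each nonnegative power once;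
$M_{2m}$ has negative powers only. The middle multiset is
$M_m=\{r^0,\dots,r^{m-1}\}$, and its sum is $(r^m-1)/(r-1)=1/(r-1)$. This
explains the factor $r-1$ below.

\begin{theorem}\label{thm:structure}
A strategy of length $n$ is optimal if and only if, for every $t$ with
$1\le t\le n$, the multiset of lengths at stage $t$ is $M_t$ scaled by the factor
$r-1$. In an optimal strategy every step splits the unique longest interval. In
units of $r-1$, step $m-i-1$ splits $w_{m+i}$ into $w_{2i+1}>w_{2i}$ for
$0\le i\le m-2$, and every step $t\ge m$ splits into equal halves. There are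
exactly $2^{m-1}$ optimal strategies of length $n$.
\end{theorem}

We never use the definition of lex-merge; since it attains the bound $D$, it is
one of these $2^{m-1}$ strategies. The Question is answered in a sharp form.

\begin{theorem}\label{thm:claim}
In any optimal strategy of length $n$, at any stage $k<n$ with lengths
$x_1\ge\dots\ge x_k$, the interval that is split is the longest one,
$x_1=x_1'+x_1''$ with $x_1'\ge x_1''$, and
\[
 x_k\ \ge\ 2^{1/\lceil n/2\rceil}\,x_1'\ >\ x_1'\ \ge\ x_1''.
\]
The constant $2^{1/\lceil n/2\rceil}$ is best possible: equality holds at every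
stage $k$ with $m\le k\le n-1$.
\end{theorem}

The last result shows how much survives without optimality.

\begin{theorem}\label{thm:golden}
Let $\varphi=\frac{1+\sqrt5}2$. In any strategy with
$\operatorname{disc}(\mathcal S)\le\varphi$, every splitting of a longest
interval satisfies $x_k\ge x_1'$. The constant $\varphi$ is best possible: for
each $\varepsilon>0$ there is a strategy of length $3$ with
$\operatorname{disc}(\mathcal S)\le\varphi+\varepsilon$ that violates
$x_k\ge x_1'$.
\end{theorem}

Section~\ref{sec:local} looks at one step in isolation and proves
Theorem~\ref{thm:golden}. Section~\ref{sec:five} carries out the whole method for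
$n=5$. In general, the proof pivots on stage $m$. Looking forward from it gives
the lower bound, whose case of equality fixes the stages $m,\dots,n$
(Section~\ref{sec:lower}). Looking backward from it leads to the sequence $w$,
whose log-convexity (Section~\ref{sec:w}) fixes the earlier stages
(Section~\ref{sec:early}). Theorem~\ref{thm:claim} is then read off in
Section~\ref{sec:claim}.

\section{One step in isolation and the golden ratio}\label{sec:local}

A bound on the discrepancy constrains each step through the two stages that the
step joins. The first constraint appears below the value $2$.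

\begin{lemma}\label{lem:below2}
Let $\operatorname{disc}(\mathcal S)<2$. Then every step of $\mathcal S$ splits
an interval that is strictly longer than all other intervals of its stage, and,
in the notation of the Question, $x_k>x_1''$.
\end{lemma}

\begin{proof}
If an interval of length $y$ is split while an interval of length $z\ge y$
remains, then the next stage contains $z$ and a piece of length at most
$y/2\le z/2$, so its ratio is at least $2$. For the second statement,
$x_1''\le x_1/2<x_k$ because $x_1/x_k<2$.
\end{proof}

For the longer piece $x_1'$ the two stages pull against each other: $x_1$ cannot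
be much longer than $x_k$, and $x_1''$ cannot be much shorter than $x_1'$. The
balance point is the golden ratio, the positive root of $x=1+1/x$.

\begin{proof}[Proof of Theorem~\ref{thm:golden}]
Let $\Delta=\operatorname{disc}(\mathcal S)$, and suppose that a splitting of a
longest interval has $x_1'>x_k$. Both pieces are present after the step, so
$x_1''\ge x_1'/\Delta$ and
\[
 x_1=x_1'+x_1''\ge x_1'\Bigl(1+\frac1\Delta\Bigr)>x_k\Bigl(1+\frac1\Delta\Bigr).
\]
Before the step, $x_1\le\Delta x_k$. Hence $\Delta>1+1/\Delta$, that is,
$\Delta^2-\Delta-1>0$, and so $\Delta>\varphi$. This proves the first statement.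

For sharpness, given $\varepsilon>0$, choose $\eta>0$ with $1+\eta<\varphi$ and
$\varphi\eta\le\varepsilon$. Up to scaling, split the whole interval into
$a=\varphi(1+\eta)$ and $b=1$, and then split $a$ into $a'=1+\eta$ and
$a''=(1+\eta)/\varphi$; these add up to $a$ because $1+1/\varphi=\varphi$. Stage
$2$ has ratio $\varphi(1+\eta)$. At stage $3$ we have $a''<b<a'$, so the ratio
is $a'/a''=\varphi$. Thus
$\operatorname{disc}(\mathcal S)=\varphi(1+\eta)\le\varphi+\varepsilon$, while at
stage $2$ we have $x_1'=1+\eta>1=x_k$.
\end{proof}

\begin{remark}\label{rem:six}
The number $D=2^{1-1/m}$ increases with $m$. We have $2^{2/3}<\varphi$ because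
$\varphi^3=2\varphi+1>4$, and $2^{3/4}>\varphi$ because
$\varphi^4=3\varphi+2<8$. So Theorems~\ref{thm:value} and~\ref{thm:golden} answer
the Question for $n\le6$, and Theorem~\ref{thm:golden} does not apply to optimal
strategies with $n\ge7$. For those we need information that a single step does
not carry.
\end{remark}

\section{The case $n=5$}\label{sec:five}

Here $m=3$, $r=2^{1/3}$ and $D=r^2=2/r$. Let $L_t$ and $s_t$ be the longest and
the shortest length at stage $t$, and let $\Delta$ be the discrepancy.

\emph{Forward from stage $3$.} Step $3$ creates a piece of length at most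
$L_3/2$, and no interval of stage $4$ is more than $\Delta$ times as long as this
piece, so $L_4\le\frac\Delta2L_3$. Step $4$ gives $L_5\le\frac\Delta2L_4$ for the
same reason. So the longest length shrinks geometrically. On the other hand, two
steps cannot destroy all three intervals of stage $3$, so one of them is still
present at stage $5$, and $s_3\le L_5$. Together with $L_3\le\Delta s_3$ this
gives
\[
 s_3\le L_5\le\frac{\Delta}{2}L_4\le\frac{\Delta^2}{4}L_3
 \le\frac{\Delta^3}{4}s_3,
\]
and therefore $\Delta^3\ge4$, that is, $\Delta\ge r^2$.

Suppose that $\Delta=r^2$, and scale so that $s_3=1$. Equality holds throughout,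
so $L_3=r^2$, $L_4=r$, $L_5=1$. The bound $L_4\le\frac\Delta2L_3$ is tight only
if the shorter new piece has length exactly $L_3/2$, so step $3$ halves the
interval of length $r^2$ into two pieces of length $r^{-1}<1$. The interval of
length $L_4=r$ is not one of these pieces, so it was already present at stage
$3$. Hence stage $3$ has lengths $1,r,r^2$. Tightness of
$L_5\le\frac\Delta2L_4$ forces step $4$ to halve the interval of length $r$.

\emph{Backward from stage $3$.} Stage $2$ is obtained by merging two of the
intervals $1,r,r^2$, so only three candidates remain:
\[
 \{1,\ r+r^2\},\qquad \{r,\ 1+r^2\},\qquad \{r^2,\ 1+r\}.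
\]
The first has ratio $r+r^2>2$. The second has ratio $(1+r^2)/r\ge2$, since
$(r-1)^2\ge0$. Only the third is allowed; here $r^2<2<1+r$, and the ratio is
$r^{-2}+r^{-1}<2/r=D$. So all lengths are forced:
\[
\begin{array}{c|l|c|c|c}
 \text{stage } k & \text{lengths} & \text{ratio} & x_k & x_1'\\ \hline
 1 & 1+r+r^2 & 1 & 1+r+r^2 & 1+r\\
 2 & r^2,\ 1+r & r^{-2}+r^{-1} & r^2 & r\\
 3 & 1,\ r,\ r^2 & r^2 & 1 & r^{-1}\\
 4 & r^{-1},\ r^{-1},\ 1,\ r & r^2 & r^{-1} & r^{-2}\\
 5 & r^{-2},\ r^{-2},\ r^{-1},\ r^{-1},\ 1 & r^2 &  &
\end{array}
\]
These lengths do form a strategy of discrepancy $r^2$, and $x_k\ge rx_1'$ in each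
of the first four rows. Stage $2$ has slack in its ratio, yet no freedom: once
stage $3$ is known, the choice of stage $2$ is finite, and a crude comparison
with $2$ settles it.

\section{The lower bound and the stages from $m$ on}\label{sec:lower}

Let $\mathcal S$ be a strategy of length $n$ with
$\Delta=\operatorname{disc}(\mathcal S)$, and let $L_t$ and $s_t$ again be the
longest and the shortest length at stage $t$.

\begin{proposition}\label{prop:lower}
Every strategy of length $n$ has $\Delta\ge D$.
\end{proposition}

\begin{proof}
For $t<n$, step $t$ splits an interval of length at most $L_t$, and the shorter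
piece has length at most $L_t/2$. Hence
\begin{equation}\label{eq:shrink}
 s_{t+1}\le \frac{L_t}{2},\qquad
 L_{t+1}\le\Delta\,s_{t+1}\le\frac\Delta2\,L_t .
\end{equation}
There are $m-1$ steps from stage $m$ to stage $2m-1\le n$, and each destroys one
interval. So at least one of the $m$ intervals of stage $m$ is still present at
stage $2m-1$. Its length is at least $s_m$ and at most $L_{2m-1}$. Applying
\eqref{eq:shrink} for $t=m,\dots,2m-2$, we obtain
\begin{equation}\label{eq:chain}
 s_m\le L_{2m-1}\le\Bigl(\frac\Delta2\Bigr)^{m-1}L_m
 \le\Bigl(\frac\Delta2\Bigr)^{m-1}\Delta\,s_m .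
\end{equation}
Thus $\Delta^m\ge2^{m-1}$, which is $\Delta\ge D$.
\end{proof}

The same argument, run from stage $u$ to stage $2u-1$, gives
$\Delta\ge2^{1-1/u}$ whenever $2u-1\le n$. The largest such $u$ is
$\lceil n/2\rceil$, and this is why stage $m$ is the pivot.

\begin{proposition}\label{prop:late}
Let $\Delta=D$, and scale so that $s_m=1$. Then stage $t$ has lengths $M_t$ for
$m\le t\le n$, and every step $t$ with $m\le t<n$ splits an interval into equal
halves.
\end{proposition}

\begin{proof}
Since $D/2=r^{-1}$ and $D=r^{m-1}$, the two ends of \eqref{eq:chain} are equal.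
So every inequality used to derive \eqref{eq:chain} is an equality: $L_m=r^{m-1}$,
and $L_{t+1}=L_t/r$ and $s_{t+1}=L_t/2$ for $m\le t\le 2m-2$. In particular
\begin{equation}\label{eq:L}
 L_{m+j}=r^{m-1-j}\qquad(0\le j\le m-1).
\end{equation}

\emph{Steps $m,\dots,2m-2$ halve a longest interval.} Let step $t$ split an
interval of length $y$, with shorter piece $y''$. Then
$L_t/2=s_{t+1}\le y''\le y/2\le L_t/2$, so $y=L_t$ and both pieces have length
$L_t/2$.

\emph{Stage $m$.} So far we know only the longest and the shortest length at
stage $m$. The lengths in between are revealed one at a time, as each becomes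
the longest. Indeed, every piece created by the steps $m,\dots,2m-2$ has length
at most $L_m/2=r^{-1}<1$. So every interval of length at least $1$ at one of the
stages $m,\dots,2m-1$ is an interval of stage $m$. By \eqref{eq:L}, stage $m$
contains intervals of the $m$ distinct lengths $r^{m-1},\dots,r^0$. It has only
$m$ intervals, so its lengths are $M_m$.

\emph{Stages $m+1,\dots,2m-1$.} For $0\le j\le m-2$, step $m+j$ replaces the
length $L_{m+j}=r^{m-1-j}$ by two copies of $r^{m-1-j}/2=r^{-j-1}$. This turns
$M_{m+j}$ into $M_{m+j+1}$.

\emph{The last step when $n=2m$.} This step does not enter \eqref{eq:chain} and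
needs its own argument. If $m=1$, then $D=1$ forces step $1$ to produce equal
halves, and $M_2=\{\frac12,\frac12\}$. Let $m\ge2$. Stage $2m-1$ has the length
$1$ once and the lengths $r^{-(m-1)},\dots,r^{-1}$ twice each. By
Lemma~\ref{lem:below2}, step $2m-1$ splits the interval of length $1$, say into
$p'\ge p''$. An interval of length $r^{-1}$ remains, so
$p''\ge r^{-1}/D=r^{-m}=\frac12$. Hence $p'=p''=r^{-m}$, and stage $2m$ has
lengths $M_{2m}$.
\end{proof}

\section{The sequence $w$ is log-convex}\label{sec:w}

We still have to show that the lengths $M_m=\{1,r,\dots,r^{m-1}\}$ can be reached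
without exceeding the ratio $D$, and in only one way. Read backward, a step
merges two intervals. Suppose that we always merge the two shortest, and that the
merged interval is always the longest. Then the sorted lengths behave like a
queue: two entries leave at the front, and their sum joins at the back. Starting
from $w_0,\dots,w_{m-1}$, the merge number $i+1$ removes $w_{2i},w_{2i+1}$ and
appends $w_{m+i}$. This is the recursion \eqref{eq:w}, and $M_{m-i}$ is the queue
after $i$ merges.

We need three facts about $w$: it increases, so that the queue is sorted; it
grows at least by the factor $r$, so that the ratios stay below $D$; and it is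
convex, which, as for $n=5$, excludes the other merges. All three follow from one
statement about consecutive ratios, and ratios interact well with the recursion
through the \emph{mediant inequality}: for positive $a,b,c,d$, the number
$\frac{a+c}{b+d}$ lies between $\frac ab$ and $\frac cd$, because it is their
average with weights $\frac b{b+d}$ and $\frac d{b+d}$.

\begin{lemma}\label{lem:logconvex}
Let $m\ge2$ and $\rho_j=w_{j+1}/w_j$ for $0\le j\le 2m-3$. Then
$r=\rho_0\le\rho_1\le\dots\le\rho_{2m-3}$. Consequently $w_{j+1}\ge rw_j>w_j$ for
$0\le j\le 2m-3$, and
\begin{equation}\label{eq:convex}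
 w_p+w_{p+2}\ge2w_{p+1}\qquad(0\le p\le 2m-4).
\end{equation}
\end{lemma}

\begin{proof}
For $j\le m-2$ we have $\rho_j=r$, and
\[
 \rho_{m-1}=\frac{1+r}{r^{m-1}}=\frac{r(1+r)}2\ge r .
\]
So $\rho_0\le\dots\le\rho_{m-1}$, which is the whole statement when $m=2$. We
extend the chain by induction: let $0\le i\le m-3$, assume
$\rho_0\le\dots\le\rho_{m+i-1}$, and show $\rho_{m+i-1}\le\rho_{m+i}$.

For $0\le h\le i$, the recursion gives
\[
 \rho_{m+h}=\frac{w_{2h+2}+w_{2h+3}}{w_{2h}+w_{2h+1}},\qquad
 \frac{w_{2h+2}}{w_{2h}}=\rho_{2h}\rho_{2h+1},\qquad
 \frac{w_{2h+3}}{w_{2h+1}}=\rho_{2h+1}\rho_{2h+2}.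
\]
By the mediant inequality, $\rho_{m+h}$ lies between the two products. Since
$2h+2\le 2i+2\le m+i-1$, the hypothesis gives $\rho_{2h}\le\rho_{2h+2}$, which
tells us which product is larger:
\begin{equation}\label{eq:sandwich}
 \rho_{2h}\rho_{2h+1}\le\rho_{m+h}\le\rho_{2h+1}\rho_{2h+2}
 \qquad(0\le h\le i).
\end{equation}
If $i=0$, the lower bound in \eqref{eq:sandwich} gives
$\rho_m\ge\rho_0\rho_1\ge r^2\ge r(1+r)/2=\rho_{m-1}$. If $i\ge1$, we use the
lower bound for $h=i$, the hypothesis $\rho_{2i+1}\ge\rho_{2i-1}$, and the upper
bound for $h=i-1$:
\[
 \rho_{m+i}\ge\rho_{2i}\rho_{2i+1}\ge\rho_{2i-1}\rho_{2i}\ge\rho_{m+i-1}.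
\]
This completes the induction.

Finally, $\rho_p\le\rho_{p+1}$ means $w_{p+1}^2\le w_pw_{p+2}$, and the
inequality of arithmetic and geometric means gives
$w_p+w_{p+2}\ge2\sqrt{w_pw_{p+2}}\ge2w_{p+1}$.
\end{proof}

\section{The stages before $m$ and the optimal strategies}\label{sec:early}

We first check that the multisets $M_t$ come from a strategy of discrepancy $D$.
This reproves the known upper bound, in the form needed for the ``if'' direction
of Theorem~\ref{thm:structure}.

\begin{proposition}\label{prop:upper}
The ratio of the largest to the smallest element of $M_t$ is at most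
$r^{-2}+r^{-1}<D$ for $1\le t<m$, and it equals $D$ for $m\le t\le2m$. There is a
strategy of length $n$ whose lengths at stage $t$ are $M_t$ scaled by $r-1$, for
every $t\le n$.
\end{proposition}

\begin{proof}
Let $t=m-i-1$ with $0\le i\le m-2$. By Lemma~\ref{lem:logconvex}, the largest
element of $M_t=\{w_{2i+2},\dots,w_{m+i}\}$ is $w_{m+i}=w_{2i}+w_{2i+1}$, the
smallest is $w_{2i+2}$, and $w_{2i+2}\ge rw_{2i+1}\ge r^2w_{2i}$. So the ratio is
at most $r^{-2}+r^{-1}<2r^{-1}=D$. For $0\le j\le m$, the distinct elements of
$M_{m+j}$ are the $m$ consecutive powers $r^{-j},\dots,r^{m-1-j}$, so the ratio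
is $r^{m-1}=D$.

For the strategy, start with one interval of length $w_{2m-2}$, the only element
of $M_1$. For $i=m-2,m-3,\dots,0$, splitting $w_{m+i}$ into $w_{2i}$ and
$w_{2i+1}$ turns $M_{m-i-1}=\{w_{2i+2},\dots,w_{m+i}\}$ into
$\{w_{2i},\dots,w_{m+i-1}\}=M_{m-i}$. For $j=0,1,\dots,n-m-1$, halving
$r^{m-1-j}$ turns $M_{m+j}$ into $M_{m+j+1}$. Splitting preserves the total
length, so $w_{2m-2}$ equals the sum $1/(r-1)$ of $M_m$, and scaling by $r-1$
gives a strategy on $[0,1]$.
\end{proof}

Next we show that no other history leads to $M_m$.

\begin{proposition}\label{prop:early}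
Let $m\ge2$, let $\operatorname{disc}(\mathcal S)<2$, and suppose that, after
scaling, stage $m$ of $\mathcal S$ has lengths $M_m$. Then for $0\le i\le m-2$,
stage $m-i-1$ has lengths $M_{m-i-1}$, and step $m-i-1$ splits $w_{m+i}$ into
$w_{2i+1}>w_{2i}$.
\end{proposition}

\begin{proof}
We use induction on $i$. Let $0\le i\le m-2$, and assume that stage $m-i$ has
lengths $M_{m-i}$; for $i=0$ this is the hypothesis. With $p=2i$, these lengths
are $w_p<w_{p+1}<\dots<w_{m+i-1}$ by Lemma~\ref{lem:logconvex}. Stage $m-i-1$
arises from stage $m-i$ by merging two intervals into one whose length is their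
sum.

\emph{The interval of length $w_p$ is merged.} Otherwise it is present at stage
$m-i-1$ together with the union of two intervals that are each longer than
$w_p$. The ratio then exceeds $2$.

\emph{It is merged with the interval of length $w_{p+1}$.} Otherwise it is merged
with the interval of length $w_q$ for some $q$ with $p+2\le q\le m+i-1$. Then
stage $m-i-1$ contains $w_{p+1}$ and an interval of length
$w_p+w_q\ge w_p+w_{p+2}\ge2w_{p+1}$ by \eqref{eq:convex}, which applies since
$p+2\le m+i-1\le 2m-3$. The ratio is then at least $2$.

So stage $m-i-1$ has the lengths $w_{2i+2},\dots,w_{m+i-1}$ together with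
$w_{2i}+w_{2i+1}=w_{m+i}$. This is $M_{m-i-1}$, and step $m-i-1$ is as stated.
\end{proof}

\begin{remark}\label{rem:where}
The equality $\Delta=D$ is used only in Proposition~\ref{prop:late}; before stage
$m$ the bound $\Delta<2$ suffices, because the lengths are convex. Convexity
cannot be dropped. In the example for Theorem~\ref{thm:golden}, stage $3$ has
lengths $a''<b<a'$ with $a''+a'=\varphi(1+\eta)<2=2b$ for small $\eta$, and stage
$2$ merges the shortest interval with the longest.
\end{remark}

\begin{proof}[Proof of Theorems~\ref{thm:value} and~\ref{thm:structure}]
By Proposition~\ref{prop:upper}, strategies with lengths $(r-1)M_t$ at every stage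
$t\le n$ exist and have discrepancy at most $D$. By
Proposition~\ref{prop:lower}, no strategy has discrepancy below $D$. So
$\operatorname{disc}(n)=D$, and every such strategy is optimal.

Conversely, let $\mathcal S$ be optimal, so $\operatorname{disc}(\mathcal S)=D<2$.
Scale so that the shortest interval of stage $m$ has length $1$.
Proposition~\ref{prop:late} gives the lengths at stages $m,\dots,n$ and shows that
the steps $t\ge m$ halve. If $m\ge2$, Proposition~\ref{prop:early} gives the
lengths at stages $1,\dots,m-1$ and the form of the steps $1,\dots,m-1$. The total
length in this scale is the sum $1/(r-1)$ of $M_m$, so the true lengths are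
$(r-1)M_t$. Every step splits the unique longest interval by
Lemma~\ref{lem:below2}.

It remains to count. At each step of an optimal strategy the interval to be split
is determined by the current partition, and the lengths of the two pieces are
prescribed. The new cut point therefore has two possible positions at each of the
steps $1,\dots,m-1$, where the pieces are unequal, and one position at the later
steps. Every sequence of choices yields the lengths $(r-1)M_t$ and hence an
optimal strategy. Two different sequences give different partitions right after
the first step at which they differ. So there are exactly $2^{m-1}$ optimal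
strategies.
\end{proof}

\section{The two new pieces are the shortest}\label{sec:claim}

\begin{proof}[Proof of Theorem~\ref{thm:claim}]
Let $\mathcal S$ be optimal and $1\le k<n$. We measure lengths in units of $r-1$.
By Theorem~\ref{thm:structure}, stage $k$ has lengths $M_k$ and step $k$ splits
the longest interval.

Let $k<m$, and write $k=m-i-1$ with $0\le i\le m-2$. Then $x_1'=w_{2i+1}$, and the
smallest element of $M_k=\{w_{2i+2},\dots,w_{m+i}\}$ is $x_k=w_{2i+2}$; for $k=1$
this is $w_{2m-2}$, the whole interval. Lemma~\ref{lem:logconvex} gives
$x_k=w_{2i+2}\ge rw_{2i+1}=rx_1'$.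

Let $m\le k<n$. Then $x_1'=x_1''=x_1/2$, and $x_1/x_k=D$ by
Proposition~\ref{prop:upper}. Hence $x_k=x_1/D=rx_1/2=rx_1'$.

In both cases $x_k\ge rx_1'>x_1'\ge x_1''$ with $r=2^{1/\lceil n/2\rceil}$, and
equality $x_k=rx_1'$ holds for $m\le k\le n-1$. This range contains $k=m$ whenever
$n\ge2$, so the constant is attained for every $n$ for which there is a step at
all.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DHW}
Jared DeLeo, Owen Henderschedt, Chris Wells,
\emph{A finite victory over de Bruijn-Erd\H{o}s in interval discrepancy},
arXiv:2605.29166 (2026).

\end{thebibliography}
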